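\title{Realizing countable groups as automorphism groups of hypermaps of hyperbolic type}

\begin{abstract}
Let $\Gamma$ be a triangle group $\Delta(p,q,r)$ or an extended triangle group $\Delta[p,q,r]$ of hyperbolic type with $p,q,r$ finite. We prove that every countable group $A$ is isomorphic to $N_\Gamma(M)/M$ for $2^{\aleph_0}$ pairwise non-conjugate free subgroups $M$ of infinite index. Combined with a known theorem, this shows that, for every hyperbolic type, each countable group is the automorphism group of a connected hypermap of that type and each finite group is the automorphism group of a finite one, in the oriented category as well as in the category of all hypermaps. This proves a conjecture posed by G.~A.~Jones. The proof cuts a closed surface along a curve that has no symmetry, and uses limit sets to confine normalizers to a free subgroup. We also show that the realization properties fail for non-hyperbolic types, and that every acylindrically hyperbolic group realizes all countable groups.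
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Triangle groups and hypermaps}

Let $p,q,r\in\mathbb N\cup\{\infty\}$, where $\mathbb N=\{1,2,\dots\}$ and $\infty^{-1}=0$. The \emph{extended triangle group} of type $(p,q,r)$ is
\[
\Delta[p,q,r]=\langle R_0,R_1,R_2\mid R_i^2=(R_1R_2)^p=(R_2R_0)^q=(R_0R_1)^r=1\rangle ,
\]
where a relation with exponent $\infty$ is omitted. The words of even length in the $R_i$ form a subgroup of index $2$, the \emph{triangle group}
\[
\Delta(p,q,r)=\langle x,y,z\mid x^p=y^q=z^r=xyz=1\rangle ,
\]
with $x=R_1R_2$, $y=R_2R_0$, $z=R_0R_1$. The triple $(p,q,r)$ is \emph{hyperbolic} if $p^{-1}+q^{-1}+r^{-1}<1$. In that case $\Delta[p,q,r]$ is generated by the reflections in the sides of a triangle in the hyperbolic plane with angles $\pi/p,\pi/q,\pi/r$, and $\Delta(p,q,r)$ is its orientation-preserving subgroup.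

These groups are the \emph{parent groups} of two categories: $\Delta[p,q,r]$ of the category of all hypermaps of type $(p,q,r)$, and $\Delta(p,q,r)$ of the category of oriented hypermaps of type $(p,q,r)$. All we need is the following dictionary. A connected object $\mathcal O$ corresponds to a transitive permutation representation of the parent group $\Gamma$, that is, to a conjugacy class of subgroups $M\le\Gamma$, the point stabilizers. The object is finite if and only if $|\Gamma:M|<\infty$, and
\begin{equation}\label{eq:dictionary}
\operatorname{Aut}(\mathcal O)\cong N_\Gamma(M)/M .
\end{equation}
To picture a transitive action of $\Delta[p,q,r]$ on a set $\Omega$, take for each $\omega\in\Omega$ a triangle $T_\omega$ with sides labeled $0,1,2$, glue side $i$ of $T_\omega$ to side $i$ of $T_{\omega R_i}$ when $\omega R_i\ne\omega$, and leave that side as boundary when $\omega R_i=\omega$. The triangles around a vertex between sides $1$ and $2$ form an orbit of $\langle R_1,R_2\rangle$, which is how the period $p$ restricts the object; $q$ and $r$ play the same role at the other vertices. The automorphisms are the label-preserving symmetries of the triangulation.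

\subsection{The problem}

Throughout, \emph{countable} means finite or countably infinite. A group $\Gamma$ has
\begin{itemize}
\item the \emph{countable automorphism realization property} (CARP) if every countable group is isomorphic to $N_\Gamma(M)/M$ for some subgroup $M\le\Gamma$;
\item the \emph{finite automorphism realization property} (FARP) if every finite group is isomorphic to $N_\Gamma(M)/M$ for some subgroup $M$ of finite index in $\Gamma$;
\item the \emph{strong automorphism realization property} (SARP) if it has both.
\end{itemize}
A category has the CARP (respectively FARP) if every countable (respectively finite) group is the automorphism group of a connected (respectively finite connected) object, and the SARP if it has both. By \eqref{eq:dictionary}, each category of hypermaps has one of these properties exactly when its parent group does. The problem, as posed in \cite{Jones}, starts from the following known result.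

\begin{theorem}\label{thm:known}
Let $(p,q,r)$ be a hyperbolic triple.
\begin{itemize}
\item[(a)] The groups $\Delta(p,q,r)$ and $\Delta[p,q,r]$, and their categories of hypermaps, have the FARP.
\item[(b)] If at least one of $p,q,r$ is $\infty$, these groups and categories have the CARP, and hence the SARP.
\end{itemize}
\end{theorem}

It is conjectured in \cite{Jones} that the condition in (b) can be omitted, so that the triangle groups and extended triangle groups of every hyperbolic type, and their categories, have the SARP. What has to be decided is the CARP when $p,q,r$ are all finite.

Some simple cases show what is being asked. Normal subgroups $M$ realize the quotients of $\Gamma$; these have at most three generators, so groups such as $C_2^4$ or $\mathbb Q$ require subgroups that are not normal. In general $N_\Gamma(M)/M$ is a \emph{section} of $\Gamma$, a quotient of a subgroup. If $\Gamma$ has an abelian subgroup of finite index, its sections are too restricted for any realization property; this is the situation for non-hyperbolic types (Section~\ref{sec:nonhyp}). If $\Gamma$ contains a free group on $a,b$, it contains the free group of countably infinite rank on the elements $a^iba^{-i}$, and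 every countable group $A$ is a section $N/M$. We shall see that this holds for finite hyperbolic types, so one expects the conjecture to be true. The difficulty is that $N$ must be the \emph{full} normalizer of $M$.

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $(p,q,r)$ be hyperbolic with $p,q,r$ finite, let $\Gamma=\Delta[p,q,r]$ and $\Delta=\Delta(p,q,r)$, and let $A$ be a countable group. There are $2^{\aleph_0}$ subgroups $M\le\Delta$, pairwise non-conjugate in $\Gamma$, each free and of infinite index, with
\[
N_\Gamma(M)=N_\Delta(M)\qquad\text{and}\qquad N_\Gamma(M)/M\cong A .
\]
In particular $\Delta$ and $\Gamma$ have the CARP. With Theorem~\ref{thm:known}, all triangle groups and extended triangle groups of hyperbolic type, and their categories, have the SARP.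
\end{theorem}

So the conjecture is true. The hyperbolicity condition is also necessary.

\begin{theorem}\label{thm:class}
Let $p,q,r\in\mathbb N\cup\{\infty\}$ and let $\Gamma$ be $\Delta(p,q,r)$ or $\Delta[p,q,r]$. The following are equivalent: $\Gamma$ has the CARP; $\Gamma$ has the FARP; $\Gamma$ has the SARP; $(p,q,r)$ is hyperbolic.
\end{theorem}

The class of countable groups cannot be enlarged here: $\Gamma$ is countable, so $N_\Gamma(M)/M$ always is. The CARP holds far beyond triangle groups; the definitions are recalled in Section~\ref{sec:ah}.

\begin{theorem}\label{thm:ah}
Every acylindrically hyperbolic group $\Gamma$, for example every non-elementary word-hyperbolic group, has the CARP. For each countable group $A$ there are at least $2^{\aleph_0}$ conjugacy classes of subgroups $M\le\Gamma$ with $N_\Gamma(M)/M\cong A$.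
\end{theorem}

\subsection{The method}

In a free group, an action is built by choosing one permutation for each generator, with no constraint, and this freedom makes it possible to prescribe the automorphism group (Section~\ref{sec:free}). Much of the freedom survives in $\Delta(p,q,\infty)=\langle x,y\mid x^p=y^q=1\rangle$, where the permutations $x$ and $y$ can still be chosen independently. When $r$ is finite as well, the order of $xy$ is constrained and the two choices are coupled.

We therefore do not construct actions of $\Gamma$ directly. We take a subgroup $H\le\Gamma$ with a homomorphism $\theta$ onto a free group $\Phi$ of rank $3$, and pull back subgroups $L\le\Phi$. For $M=\theta^{-1}(L)$ we get $N_H(M)/M\cong N_\Phi(L)/L$, and the task is to show that no element outside $H$ normalizes $M$ (Section~\ref{sec:transfer}). The first candidate for $H$, a normal surface subgroup of finite index, gives no such control: for $L=\Phi$ we have $M=H$, and $N_\Gamma(M)/M$ is $\Gamma/H$ instead of the trivial group. We use instead a free subgroup $F$ of infinite index, the stabilizer of a convex region $D$ of the hyperbolic plane. The subgroups $M$ are large enough in $F$ to have the same limit set as $F$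 on the circle at infinity; the limit set determines $D$; hence the normalizer of $M$ stabilizes $D$ and lies in $F$ (Sections~\ref{sec:region} and~\ref{sec:limit}). The region $D$ is obtained by cutting a closed surface along a curve, and the stabilizer of $D$ in $\Gamma$ is free because the curve is chosen without symmetry (Section~\ref{sec:curve}). Example~\ref{ex:cyclic} runs the whole argument in the smallest case, where $D$ is replaced by a single geodesic.

\section{The free group of rank three}\label{sec:free}

Permutation actions are written on the right. We first recall the fact behind \eqref{eq:dictionary}.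

\begin{lemma}\label{lem:dictionary}
Let a group $\Gamma$ act transitively on sets $\Omega$ and $\Omega'$, and let $M$ and $M'$ be the stabilizers of $\omega\in\Omega$ and $\omega'\in\Omega'$.
\begin{itemize}
\item[(i)] An isomorphism of $\Gamma$-sets $\varphi\colon\Omega'\to\Omega$ is determined by $\varphi(\omega')$, and there is one with $\varphi(\omega')=\omega g$ if and only if $M'=g^{-1}Mg$.
\item[(ii)] $\operatorname{Aut}(\Omega)\cong N_\Gamma(M)/M$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) We have $\varphi(\omega'\gamma)=\varphi(\omega')\gamma$, which determines $\varphi$ by transitivity. The stabilizer of $\omega g$ is $g^{-1}Mg$, and isomorphisms preserve stabilizers. Conversely, if $M'=g^{-1}Mg$, then $\omega'\gamma_1=\omega'\gamma_2\iff\gamma_1\gamma_2^{-1}\in M'\iff\omega g\gamma_1=\omega g\gamma_2$, so $\omega'\gamma\mapsto\omega g\gamma$ is a well-defined bijection commuting with the action.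

(ii) By (i), the automorphisms are the maps $\varphi_g\colon\omega\gamma\mapsto\omega g\gamma$ with $g\in N_\Gamma(M)$. Since $\varphi_g(\varphi_h(\omega))=\varphi_g(\omega h)=\omega gh$, the map $g\mapsto\varphi_g$ is a surjective homomorphism, and its kernel is $M$.
\end{proof}

Let $\Phi$ be the free group on $s,t,u$. We want a transitive $\Phi$-set whose automorphism group is a given countable group $A$. The group $A$ may need infinitely many generators $a_i$, while $\Phi$ has three. So we take infinitely many copies of $A$, the columns $A\times\{i\}$ of $A\times\mathbb Z$, let $u$ act on the $i$th column as right multiplication by $a_i$, and let $t$ move each column to the next. Left multiplications by elements of $A$ are then automorphisms, but there may be others.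

\begin{example}\label{ex:marker}
Let $A=\{\pm1\}$ and $a_i=-1$ for all $i$, so that $(a,i)t=(a,i+1)$ and $(a,i)u=(-a,i)$. The maps commuting with $t$ and $u$ are $(a,i)\mapsto(ba,i+j)$ with $b\in A$, $j\in\mathbb Z$; the shifts with $j\ne0$ are unwanted. Let $s$ exchange $(a,0)$ and $(a,1)$ for each $a$ and fix all other points. A map commuting with $s$ preserves the set $A\times\{0,1\}$ of points moved by $s$, which forces $j=0$. The automorphism group is now $A$.
\end{example}

Thus $s$ serves as a marker. Varying the marker produces many non-isomorphic actions.

\begin{lemma}\label{lem:free}
For every countable group $A$ there are $2^{\aleph_0}$ pairwise non-conjugate nontrivial subgroups $L\le\Phi$ with $N_\Phi(L)/L\cong A$.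
\end{lemma}

\begin{proof}
Choose a family $(a_i)_{i\in\mathbb Z}$ of elements generating $A$, with repetitions allowed. Let $E$ be a set of non-negative even integers with $0\in E$; there are $2^{\aleph_0}$ such sets. The transpositions $(i\;\,i+1)$ with $i\in E$ are disjoint; let $\sigma_E$ be their product, a permutation of $\mathbb Z$. The set of integers it moves is $\hat E=E\cup(E+1)$. This set has minimum $0$, and its even elements form $E$. Let $\Omega_E$ be the set $A\times\mathbb Z$ with the action of $\Phi$ given by
\[
(a,i)s=(a,\sigma_E(i)),\qquad (a,i)t=(a,i+1),\qquad (a,i)u=(aa_i,i).
\]

The action is transitive. Indeed $(a,0)\,t^iu^{\pm1}t^{-i}=(aa_i^{\pm1},0)$ and the $a_i$ generate $A$, so the column $A\times\{0\}$ lies in one orbit, and powers of $t$ carry it to every other column.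

For $b\in A$ the map $\lambda_b\colon(a,i)\mapsto(ba,i)$ commutes with $s$, $t$ and $u$, and $\lambda_b\circ\lambda_{b'}=\lambda_{bb'}$. So these maps form a subgroup of $\operatorname{Aut}(\Omega_E)$ isomorphic to $A$.

Let $\varphi\colon\Omega_E\to\Omega_{E'}$ be an isomorphism of $\Phi$-sets, and let $\varphi(1,0)=(b,j)$. Since $\varphi$ commutes with $t$, we have $\varphi(1,i)=(b,i+j)$ for all $i$. Since $\varphi$ commutes with $s$, the point $(1,i)$ is moved by $s$ if and only if $(b,i+j)$ is, that is, $i\in\hat E\iff i+j\in\hat E'$. So $\hat E+j=\hat E'$. Comparing minima gives $j=0$; hence $\hat E=\hat E'$ and $E=E'$. Now $\varphi$ and $\lambda_b$ agree at $(1,0)$, so $\varphi=\lambda_b$ by Lemma~\ref{lem:dictionary}(i). Thus $\operatorname{Aut}(\Omega_E)\cong A$, and distinct sets $E$ give non-isomorphic $\Phi$-sets.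

Let $L_E$ be the stabilizer of $(1,0)$ in $\Omega_E$. By Lemma~\ref{lem:dictionary}, $N_\Phi(L_E)/L_E\cong A$, and $L_E$, $L_{E'}$ are not conjugate for $E\ne E'$. Finally $1\ne t^{-1}st\in L_E$, because $\sigma_E$ fixes $-1$.
\end{proof}

\section{From a subgroup to the whole group}\label{sec:transfer}

The next lemma isolates what a subgroup $H$ must satisfy for Lemma~\ref{lem:free} to pass to a larger group $\Gamma$. Theorems~\ref{thm:main} and~\ref{thm:ah} both follow by verifying its hypothesis.

\begin{lemma}\label{lem:transfer}
Let $H\le\Gamma$ and let $\theta\colon H\to\Phi$ be a surjective homomorphism such that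
\begin{equation}\label{eq:confine}
\text{if } 1\ne L,L'\le\Phi,\ g\in\Gamma \text{ and } g\,\theta^{-1}(L)\,g^{-1}=\theta^{-1}(L'), \text{ then } g\in H .
\end{equation}
Then for every countable group $A$ there are $2^{\aleph_0}$ subgroups $M\le H$, pairwise non-conjugate in $\Gamma$, with $N_\Gamma(M)\le H$ and $N_\Gamma(M)/M\cong A$.
\end{lemma}

\begin{proof}
Let $L$ range over the subgroups given by Lemma~\ref{lem:free}, and put $M=\theta^{-1}(L)$. For $h\in H$,
\[
hMh^{-1}=\{k\in H:\theta(h^{-1}kh)\in L\}=\theta^{-1}\bigl(\theta(h)L\theta(h)^{-1}\bigr).
\]
As $\theta$ is onto, a subgroup of $\Phi$ is determined by its preimage. Hence $hMh^{-1}=\theta^{-1}(L')$ if and only if $\theta(h)L\theta(h)^{-1}=L'$. Taking $L'=L$ here and in \eqref{eq:confine} gives $N_\Gamma(M)=N_H(M)=\theta^{-1}(N_\Phi(L))$, and $\theta$ induces an isomorphism $N_\Gamma(M)/M\cong N_\Phi(L)/L\cong A$. If $\theta^{-1}(L)$ and $\theta^{-1}(L')$ are conjugate in $\Gamma$, the conjugating element lies in $H$ by \eqref{eq:confine}, so $L$ and $L'$ are conjugate in $\Phi$, and $L=L'$.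
\end{proof}

\section{A curve without symmetry}\label{sec:curve}

From here to the end of Section~\ref{sec:proofmain}, the triple $(p,q,r)$ is hyperbolic with $p,q,r$ finite (so $p,q,r\ge2$), $\Gamma=\Delta[p,q,r]$ and $\Delta=\Delta(p,q,r)$. By Poincar\'e's theorem, $\Gamma$ is the group of isometries of $\mathbb H^2$ generated by the reflections in the sides of a compact triangle $T$ with angles $\pi/p,\pi/q,\pi/r$; the images of $T$ tile $\mathbb H^2$, locally finitely, and $\Gamma$ permutes the tiles simply transitively. Consequently a compact set contains only finitely many points of an orbit, point stabilizers are finite, and interior points of $T$ have trivial stabilizer.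

Let $\Pi\le\Delta$ be a torsion-free normal subgroup of finite index in $\Gamma$. It acts freely, so the projection $\rho\colon\mathbb H^2\to S=\mathbb H^2/\Pi$ is a covering of a closed oriented hyperbolic surface, whose genus is at least $2$ by the Gauss--Bonnet theorem. The finite group $G=\Gamma/\Pi$ acts on $S$ by isometries: if $\gamma\in\Gamma$ has image $h\in G$, then $h\rho(w)=\rho(\gamma w)$. This action is faithful. For if $\gamma$ acts trivially and $w$ is an interior point of $T$, then $\gamma w=\delta w$ for some $\delta\in\Pi$, so $\gamma=\delta$.

\begin{proposition}\label{prop:curve}
The subgroup $\Pi$ can be chosen so that $S$ has genus $n\ge3$ and contains a non-separating simple closed geodesic $c$ with $h(c)\ne c$ for all $1\ne h\in G$.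
\end{proposition}

Before the proof, here is what such a curve is good for.

\begin{example}[finite cyclic groups]\label{ex:cyclic}
Let $\Pi$ and $c$ be as in Proposition~\ref{prop:curve}, and let $\ell$ be a component of $\rho^{-1}(c)$, a complete geodesic. The map $\ell\to c$ is a covering of a circle by a line with deck group $\operatorname{Stab}_\Pi(\ell)$, so this group is infinite cyclic, generated by a translation $\delta$ along $\ell$. Let $k\ge1$ and $M=\langle\delta^k\rangle$. We claim that $N_\Gamma(M)=\langle\delta\rangle$, so that $N_\Gamma(M)/M\cong C_k$. Let $g\in N_\Gamma(M)$.
\begin{itemize}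
\item The points at infinity fixed by $M$ are the two endpoints of $\ell$, so $g$ permutes these two points.
\item The two points determine $\ell$, so $g\ell=\ell$.
\item The image $h$ of $g$ in $G$ satisfies $h(c)=\rho(g\ell)=c$, so $h=1$ and $g\in\operatorname{Stab}_\Pi(\ell)=\langle\delta\rangle$.
\end{itemize}
The last step fails if $c$ has a symmetry: a lift preserving $\ell$ of an element $h\neq1$ with $h(c)=c$ normalizes $\operatorname{Stab}_\Pi(\ell)$, hence $M$, and does not lie in $\Pi$. In the general proof the line $\ell$ is replaced by a region $D$ bounded by such lines, the group $\langle\delta\rangle$ by a free group of large rank, and the two endpoints by a limit set.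
\end{example}

To find $c$ we use homology. If $h(c)=c$, then $h$ maps the class of $c$ in $H_1(S;\mathbb Z)\cong\mathbb Z^{2n}$ to plus or minus itself. So we want a class outside all the eigenspaces $\ker(h_*\mp1)$, $h\neq1$, and one exists as soon as no $h\ne1$ acts on homology as $\pm\mathrm{id}$. The sign $+$ never occurs, but the sign $-$ can.

\begin{example}\label{ex:octagon}
Glue opposite sides of a regular hyperbolic octagon with angles $\pi/4$ to obtain a closed orientable surface $S_0$ of genus $2$. The axes of symmetry cut the octagon into $16$ triangles with angles $\pi/2,\pi/8,\pi/8$. The $16$ symmetries of the octagon respect the gluing and permute the triangles simply transitively, so $S_0=\mathbb H^2/\Pi_0$ with $\Pi_0$ normal of index $16$ in $\Delta[2,8,8]$. All vertices of the octagon are identified, so the sides are loops that generate $H_1(S_0;\mathbb Z)$. The half-turn about the center reverses each of them, and so acts as $-\mathrm{id}$.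
\end{example}

An element acting as $-\mathrm{id}$ turns out to be central and to have $2n+2$ fixed points. We rule this out by arranging that $G$ contains a large subgroup acting freely on $S$.

By Selberg's lemma, a finitely generated group of real matrices has a torsion-free subgroup of finite index. It applies to $\Gamma$, because in the hyperboloid model the isometry group of $\mathbb H^2$ is a subgroup of $\mathrm{GL}_3(\mathbb R)$. Intersecting the finitely many conjugates of such a subgroup with $\Delta$, we get a torsion-free normal subgroup $\Pi_0\le\Delta$ of finite index in $\Gamma$. Let $n_0\ge2$ be the genus of $S_0=\mathbb H^2/\Pi_0$, and let $\Pi$ be the kernel of the natural map $\Pi_0\to H_1(S_0;\mathbb Z/3)$. It is generated by the commutators and cubes in $\Pi_0$, so it is characteristic in $\Pi_0$ and normal in $\Gamma$. With $S$ and $G$ as above, put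
\[
B=\Pi_0/\Pi\cong(\mathbb Z/3)^{2n_0},\qquad B\le G .
\]
The group $B$ is the deck group of the covering $S\to S_0$, so it acts freely on $S$, and the genus $n$ of $S$ satisfies
\begin{equation}\label{eq:euler}
2n-2=|B|\,(2n_0-2).
\end{equation}
As $|B|\ge 3^4$, we have $n\ge3$.

\begin{lemma}\label{lem:pm}
No element $1\ne h\in G$ acts on $V=H_1(S;\mathbb Q)$ as $\mathrm{id}$ or $-\mathrm{id}$.
\end{lemma}

\begin{proof}
The intersection form on $V$ is a nonzero bilinear form. Orientation-reversing homeomorphisms multiply it by $-1$, while $\pm\mathrm{id}$ preserve it. So we may assume that $h$ preserves orientation.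

We use the Lefschetz fixed point formula: if a smooth map $f\colon S\to S$ has $\det(I-df_w)\ne0$ at every fixed point $w$, then there are finitely many fixed points and
\[
\sum_{f(w)=w}\operatorname{sign}\det(I-df_w)=\sum_{i=0}^2(-1)^i\operatorname{tr}\bigl(f_*|H_i(S;\mathbb Q)\bigr).
\]
At a fixed point $w$ of $h$, the differential $dh_w$ is a rotation through some angle $\alpha$. An isometry of a connected surface that fixes $w$ and has $dh_w=I$ is the identity, and $G$ acts faithfully, so $\alpha\not\equiv0 \pmod{2\pi}$ and $\det(I-dh_w)=2-2\cos\alpha>0$. As $h$ acts trivially on $H_0$ and $H_2$, we obtain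
\[
|\operatorname{Fix}(h)|=2-\operatorname{tr}(h_*|V).
\]
If $h_*=\mathrm{id}$, the right side is $2-2n<0$, which is impossible. So only the identity of $G$ acts on $V$ as $\mathrm{id}$.

Suppose that $h_*=-\mathrm{id}$. Then $|\operatorname{Fix}(h)|=2n+2$. For $k\in B$ the commutator $hkh^{-1}k^{-1}$ acts on $V$ as $\mathrm{id}$, because $-\mathrm{id}$ commutes with $k_*$; hence $hk=kh$. It follows that $B$ permutes $\operatorname{Fix}(h)$, and it does so freely, so $|B|$ divides $2n+2$. By \eqref{eq:euler}, $|B|$ also divides $2n-2$. Then $|B|$ divides $4$, contrary to $|B|\ge3^4$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:curve}]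
By Lemma~\ref{lem:pm}, the finitely many subspaces $\ker(h_*-1)$ and $\ker(h_*+1)$ of $V$, for $1\ne h\in G$, are proper. A vector space over an infinite field is not a finite union of proper subspaces, so some vector lies outside all of them. It is nonzero, and a suitable rational multiple $v$ of it is a \emph{primitive} element of $H_1(S;\mathbb Z)$, that is, not a multiple $kv'$ with $k\ge2$ and $v'$ integral. Then $h_*v\ne\pm v$ for all $1\ne h\in G$.

Every primitive class in $H_1(S;\mathbb Z)$ is represented by an oriented simple closed curve (Meyerson, Schafer; see \cite[Prop.~6.2]{FM}). Since $v\neq0$, such a curve for $v$ is not null-homotopic, and so it is homotopic to a simple closed geodesic $c$ \cite[\S1.2]{FM}, which also represents $v$. If $h(c)=c$, then $h$ preserves or reverses the direction of $c$, so $h_*v=\pm v$ and $h=1$. A separating curve bounds a subsurface and is zero in homology, so $c$ is non-separating.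
\end{proof}

\section{The region $D$ and its stabilizer}\label{sec:region}

Fix $\Pi$, $S$, $G$ and $c$ as in Proposition~\ref{prop:curve}. The cyclic group of Example~\ref{ex:cyclic} is the fundamental group of $c$. A much larger group attached to $c$ is the fundamental group of its complement, which we now realize as a stabilizer.

Let $\mathcal L=\rho^{-1}(c)$. Since $\rho$ is a local isometry and $c$ is a compact embedded geodesic, each point $w\in\mathbb H^2$ is the center of an open disc $U_w$ such that $U_w\cap\mathcal L$ is empty or is a diameter of $U_w$. Hence $\mathcal L$ is closed, its components are pairwise disjoint complete geodesics, called \emph{lines}, each mapped onto $c$ by $\rho$, and each disc $U_w$ meets at most two components of $\mathbb H^2\setminus\mathcal L$. Let $D$ be a component of $\mathbb H^2\setminus\mathcal L$; it is open. Being connected and disjoint from each line $\ell$, it lies in one of the two open half-planes bounded by $\ell$; let $H_\ell$ be the other one. A \emph{wall} is a line contained in the closure $\overline D$ of $D$ in $\mathbb H^2$, and $\mathcal W$ is the set of walls. See Figure~\ref{fig:D}.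

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.1]
\begin{scope}
\clip (0,0) circle (1);
\filldraw[fill=gray!25] (0:1.155) circle (0.577);
\filldraw[fill=gray!25] (180:1.155) circle (0.577);
\filldraw[fill=gray!25] (90:1.103) circle (0.466);
\filldraw[fill=gray!25] (270:1.103) circle (0.466);
\filldraw[fill=gray!25] (47:1.015) circle (0.176);
\filldraw[fill=gray!25] (133:1.015) circle (0.176);
\filldraw[fill=gray!25] (227:1.015) circle (0.176);
\filldraw[fill=gray!25] (313:1.015) circle (0.176);
\end{scope}
\draw (0,0) circle (1);
\draw[very thick] (-30:1) arc (-30:30:1);
\node at (0,0) {$D$};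
\node at (0.50,0) {$\ell$};
\node at (0.80,0) {$H_\ell$};
\node at (1.15,0) {$I_\ell$};
\end{tikzpicture}
\caption{Schematic picture, in the disc model, of the convex region $D$ (white) with a few of its walls. Behind each wall $\ell$ lies a half-plane $H_\ell$ (gray), bounded at infinity by an open arc $I_\ell$. The limit set of the stabilizer of $D$ is the complement of the union of the arcs $I_\ell$ in the circle.}\label{fig:D}
\end{figure}

We use repeatedly that two distinct complete geodesics meet in at most one point, that they cross there, and that they then have no common endpoint at infinity (a point of $\mathbb H^2$ is joined to a point at infinity by a unique ray).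

\begin{lemma}\label{lem:D}
\begin{itemize}
\item[(a)] $D$ is convex.
\item[(b)] $\overline D\setminus D$ is the union of the walls, and $\mathcal W\ne\emptyset$.
\item[(c)] $\mathbb H^2\setminus\overline D=\bigcup_{\ell\in\mathcal W}H_\ell$.
\item[(d)] The half-planes $H_\ell$, $\ell\in\mathcal W$, are pairwise disjoint.
\item[(e)] The interior of $\overline D$ is $D$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $w,w'\in D$. For each line $\ell$ both points lie in the same open half-plane bounded by $\ell$, which is convex, so the segment $[w,w']$ misses $\ell$. Thus $[w,w']$ is a connected subset of $\mathbb H^2\setminus\mathcal L$ containing $w$, and it lies in $D$.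

(b) A point of $\overline D$ outside $\mathcal L$ lies in a component of $\mathbb H^2\setminus\mathcal L$; this component is open, so it meets $D$ and equals $D$. Hence $\overline D\setminus D=\overline D\cap\mathcal L$. Let $w\in\ell\cap\overline D$ for a line $\ell$. One of the two open half-discs of $U_w\setminus\ell$ meets $D$, so it lies in $D$, and its closure contains $U_w\cap\ell$. Thus $\ell\cap\overline D$ is open in $\ell$; it is also closed and nonempty, so $\ell$ is a wall. If there were no walls, $D$ would be open and closed, hence equal to $\mathbb H^2$, although $\mathcal L\ne\emptyset$.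

(c) The set $\mathbb H^2\setminus H_\ell$ is closed and contains $D$, so $H_\ell$ misses $\overline D$. Conversely let $v\notin\overline D$ and $o\in D$, and let $w$ be the last point of the segment $[o,v]$ in $\overline D$. Then $w\ne v$, and $w\notin D$ because $D$ is open. By (b), $w$ lies on a wall $\ell$. As $o\notin\ell$, the segment crosses $\ell$ at $w$, so $v$ is on the side of $\ell$ opposite to $o$, which is $H_\ell$.

(d) Let $\ell\ne\ell'$ be walls. The set $H_\ell\cup\ell$ is connected and misses $\ell'$, because $\ell'\subset\overline D$ misses $H_\ell$ and distinct lines are disjoint. So $H_\ell\cup\ell$ lies on one side of $\ell'$. This side is not $H_{\ell'}$, since $\ell\subset\overline D$ misses $H_{\ell'}$.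

(e) The set $D$ is open, and each point of a wall $\ell$ is a limit of points of $H_\ell$, which lie outside $\overline D$.
\end{proof}

Let $F=\{g\in\Gamma: gD=D\}$. We take the stabilizer in the whole group $\Gamma$, since this is the group into which the limit set argument will place normalizers. The asymmetry of $c$ is used here, and only here, to show that $F$ is no larger than the stabilizer in $\Pi$.

\begin{lemma}\label{lem:F}
We have $F\le\Pi\le\Delta$, and $F$ is free of rank $2n-1\ge5$. There is a compact set $C'\subset\mathbb H^2$ with $\overline D\subset F C'$.
\end{lemma}

\begin{proof}
Let $f\in F$ have image $h\in G$. Then $f$ preserves $\overline D\setminus D$ and permutes its components, which are the walls. For a wall $\ell$ we get $h(c)=h\rho(\ell)=\rho(f\ell)=c$, so $h=1$ and $f\in\Pi$.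

The map $\rho\colon\mathbb H^2\setminus\mathcal L\to S\setminus c$ is a covering whose fibers are the orbits of $\Pi$, and $S\setminus c$ is connected because $c$ is non-separating. Hence its restriction to $D$ is a covering onto $S\setminus c$. Two points of $D$ in one fiber differ by an element of $\Pi$, which preserves $\mathcal L$ and therefore maps $D$ to $D$; so $S\setminus c=D/F$. Since $D$ is convex, it is simply connected, and $F\cong\pi_1(S\setminus c)$. Now $S\setminus c$ is the interior of a compact connected surface with two boundary circles and Euler characteristic $\chi(S)=2-2n$. Such a surface deformation retracts onto a graph, so its fundamental group is free, of rank $1-(2-2n)=2n-1$.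

Let $C$ be the union of the tiles $\gamma T$ over a set of representatives $\gamma$ of the cosets $\Pi\gamma$; it is compact and $\Pi C=\mathbb H^2$. Finitely many discs $U_w$ cover $C$, and each meets at most two components of $\mathbb H^2\setminus\mathcal L$, so $C$ meets the closures of only finitely many components. Let $\delta_1D,\dots,\delta_mD$, with $\delta_i\in\Pi$, be those among them that are translates of $D$ under $\Pi$, and put $C'=\bigcup_i\delta_i^{-1}C$. Given $w\in\overline D$, write $w=\delta v$ with $\delta\in\Pi$ and $v\in C$. Then $v\in\delta^{-1}\overline D$, so $\delta^{-1}D=\delta_iD$ for some $i$. Hence $\delta\delta_i\in F$ and $w=(\delta\delta_i)\,\delta_i^{-1}v\in FC'$.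
\end{proof}

\section{Limit sets}\label{sec:limit}

An element normalizing a subgroup $M\le F$ has no a priori reason to preserve $D$, or even $\mathcal L$. We need an invariant of $M$ alone from which $D$ can be recovered.

Use the disc model, with boundary circle $S^1$; isometries extend to homeomorphisms of the closed disc. Hyperbolic discs of fixed radius have Euclidean diameter tending to $0$ near $S^1$, so
\begin{equation}\label{eq:bounded}
\text{if } w_k\to\xi\in S^1 \text{ and } d(w_k,v_k) \text{ is bounded, then } v_k\to\xi .
\end{equation}
An open half-plane $H$ is bounded at infinity by an open arc $I\subset S^1$. The arc determines $H$, the set $H\cup I$ is open in the closed disc, and a ray contained in $H$ ends in the closed arc $\overline I$.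

For $X\le\Gamma$ and $o\in\mathbb H^2$, the \emph{limit set} $\Lambda(X)$ is the set of points of $S^1$ that are limits of sequences in the orbit $Xo$. It does not depend on $o$, by \eqref{eq:bounded} and $d(fo,fo')=d(o,o')$. It is closed, and $X\le Y$ implies $\Lambda(X)\subseteq\Lambda(Y)$. If $X$ is infinite, then $Xo$ is infinite and has no accumulation point in $\mathbb H^2$, so $\Lambda(X)\ne\emptyset$. Finally $g(Xo)=(gXg^{-1})(go)$ gives
\begin{equation}\label{eq:equivariance}
g\Lambda(X)=\Lambda(gXg^{-1})\qquad(g\in\Gamma).
\end{equation}
The following minimality property is standard (see \cite[\S5.3]{Beardon}); we include the short proof.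

\begin{lemma}\label{lem:minimal}
If $X\le\Gamma$ fixes no point of $S^1$, then every nonempty closed $X$-invariant set $Z\subseteq S^1$ contains $\Lambda(X)$. The group $F$ fixes no point of $S^1$.
\end{lemma}

\begin{proof}
Since $X$ has no fixed point, $Z$ contains two distinct points; take $o$ on the geodesic joining them. Every point of $Xo$ then lies on a geodesic with both endpoints in $Z$. Let $\xi\in S^1\setminus Z$, and choose a half-plane $H$ whose arc $I$ contains $\xi$ and satisfies $\overline I\cap Z=\emptyset$. A geodesic that meets $H$ crosses the boundary of $H$ at most once, so it has a ray in $H$ and an endpoint in $\overline I$. Therefore $Xo$ misses the neighborhood $H\cup I$ of $\xi$, and $\xi\notin\Lambda(X)$.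

If $F$ fixed a point of $S^1$, we could place it at $\infty$ in the upper half-plane, and $F$ would consist of maps $w\mapsto aw+b$. These form a solvable group, as their commutators are translations. But $F$ is free of rank at least $2$, so it maps onto the $2$-generator group $A_5$ and is not solvable.
\end{proof}

\begin{lemma}\label{lem:stab}
If $g\in\Gamma$ and $g\Lambda(F)=\Lambda(F)$, then $g\in F$.
\end{lemma}

\begin{proof}
For a wall $\ell$ let $I_\ell$ be the open arc bounding $H_\ell$. These arcs are pairwise disjoint: if $\xi\in I_\ell\cap I_{\ell'}$, the neighborhoods $H_\ell\cup I_\ell$ and $H_{\ell'}\cup I_{\ell'}$ of $\xi$ share points of $\mathbb H^2$, so $\ell=\ell'$ by Lemma~\ref{lem:D}(d). We claim that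
\begin{equation}\label{eq:limitF}
\Lambda(F)=S^1\setminus\bigcup_{\ell\in\mathcal W}I_\ell .
\end{equation}
Fix $o\in D$. The orbit $Fo\subset D$ misses the neighborhood $H_\ell\cup I_\ell$ of each point of $I_\ell$, which proves $\subseteq$.

Conversely let $\xi\in S^1$ lie in no $I_\ell$, and consider the ray from $o$ to $\xi$. Suppose that it enters some $H_\ell$. Then it crosses $\ell$, exactly once, and stays in $H_\ell$ afterwards, so $\xi\in\overline{I_\ell}$. Since the ray meets $\ell$ and is not contained in it, $\xi$ is not an endpoint of $\ell$. So $\xi\in I_\ell$, a contradiction. By Lemmas~\ref{lem:D}(c) and~\ref{lem:F}, the ray lies in $\overline D\subset FC'$. Choose points $w_k\to\xi$ on the ray and $f_k\in F$ with $f_k^{-1}w_k\in C'$. Then $d(w_k,f_ko)\le\max_{v\in C'}d(v,o)$, so $f_ko\to\xi$ by \eqref{eq:bounded}, and $\xi\in\Lambda(F)$.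

The arcs $I_\ell$ are connected, open and pairwise disjoint, so by \eqref{eq:limitF} they are the components of $S^1\setminus\Lambda(F)$. If $g\Lambda(F)=\Lambda(F)$, then $g$ permutes these arcs, and hence the half-planes $H_\ell$. By Lemma~\ref{lem:D}(c) and (e), $g$ preserves $\overline D$ and its interior $D$.
\end{proof}

It remains to guarantee that the subgroups $M$ have the same limit set as $F$. A nontrivial normal subgroup of $F$ inside $M$ is enough.

\begin{lemma}\label{lem:normal}
Let $K\neq1$ be a normal subgroup of $F$, and let $K\le M,M'\le F$. If $g\in\Gamma$ and $gMg^{-1}=M'$, then $g\in F$.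
\end{lemma}

\begin{proof}
The group $K$ is torsion-free and nontrivial, hence infinite, so $\Lambda(K)$ is nonempty and closed. It is $F$-invariant by \eqref{eq:equivariance}, since $K$ is normal in $F$. Lemma~\ref{lem:minimal} gives $\Lambda(F)\subseteq\Lambda(K)\subseteq\Lambda(M)\subseteq\Lambda(F)$, so $\Lambda(M)=\Lambda(F)$, and the same chain with $M'$ gives $\Lambda(M')=\Lambda(F)$. By \eqref{eq:equivariance}, $g\Lambda(F)=g\Lambda(M)=\Lambda(M')=\Lambda(F)$, and $g\in F$ by Lemma~\ref{lem:stab}.
\end{proof}

\begin{remark}\label{rem:notmalnormal}
The lemma is false for arbitrary infinite subgroups $M,M'\le F$. Let $\ell$ be a wall, $\delta$ the translation along $\ell$ from Example~\ref{ex:cyclic}, and $D'$ the component of $\mathbb H^2\setminus\mathcal L$ adjacent to $\ell$ in $H_\ell$. Then $\delta$ preserves both $D$ and $D'$. As $D$ and $D'$ both map onto $S\setminus c$, we have $D'=gD$ with $g\in\Pi\setminus F$. So $M=\langle g^{-1}\delta g\rangle$ and $M'=\langle\delta\rangle$ lie in $F$ and are conjugate by $g\notin F$.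
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proofmain}

By Lemma~\ref{lem:F}, $F$ has a free basis with at least five elements. Let $\theta\colon F\to\Phi$ send three of them to $s,t,u$ and the others to $1$. Then $\theta$ is onto and $K=\ker\theta\ne1$; this is why the rank of $F$ has to exceed $3$. Every subgroup $\theta^{-1}(L)$ lies between $K$ and $F$, so Lemma~\ref{lem:normal} gives condition \eqref{eq:confine} for $H=F$. By Lemma~\ref{lem:transfer} there are $2^{\aleph_0}$ subgroups $M\le F$, pairwise non-conjugate in $\Gamma$, with $N_\Gamma(M)\le F$ and $N_\Gamma(M)/M\cong A$. Since $F\le\Delta$, we have $M\le\Delta$ and $N_\Delta(M)=N_\Gamma(M)\cap\Delta=N_\Gamma(M)$. Each $M$ is free, as a subgroup of a free group.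

Suppose that $M$ has finite index in $\Gamma$. Then the $M$-translates of finitely many tiles cover $\mathbb H^2$, so for $o\in D$ all points of $\mathbb H^2$ are within a bounded distance of $Mo\subset D$. But for a wall $\ell$ the half-plane $H_\ell$ contains points arbitrarily far from $\ell$, and $\ell$ separates them from $D$. So $M$ has infinite index.

Thus $\Delta$ and $\Gamma$ have the CARP. Theorem~\ref{thm:known}(a) gives the FARP for all hyperbolic types, Theorem~\ref{thm:known}(b) gives the CARP when some period is infinite, and \eqref{eq:dictionary} transfers these properties to the categories. \qed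

\begin{remark}\label{rem:hypermaps}
The hypermaps obtained are as regular locally as the type allows. Since $M$ is torsion-free, it meets every conjugate of the finite groups $\langle R_i,R_j\rangle$ trivially, so these groups act freely on the cosets of $M$ in $\Gamma$. Hence there is no boundary, and all cycles of $x,y,z$ have length exactly $p,q,r$. Since $M\le\Delta$, the parity of word length is defined on cosets, and it colors the triangles in two colors with neighbors colored differently, so the surface is orientable. As $N_\Gamma(M)=N_\Delta(M)$, the automorphism group is $A$ both in the category of all hypermaps and in that of oriented hypermaps.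
\end{remark}

The finiteness of $p,q,r$ entered through the compactness of $T$: it makes $S$ closed, as needed in Section~\ref{sec:curve}, and it provides the set $C'$ used to compute $\Lambda(F)$.

\section{Non-hyperbolic types}\label{sec:nonhyp}

\begin{lemma}\label{lem:va}
If a group $\Gamma$ has an abelian normal subgroup $Q$ of finite index $m$, then no alternating group $A_k$ with $k\ge5$ and $k!/2>m$ is a section of $\Gamma$.
\end{lemma}

\begin{proof}
Let $M\trianglelefteq N\le\Gamma$. The image of $N\cap Q$ in $N/M$ is an abelian normal subgroup of index at most $|N:N\cap Q|\le m$. If $N/M\cong A_k$ with $k\ge5$, this image is trivial, because $A_k$ is simple and not abelian; so $k!/2\le m$.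
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $(p,q,r)$ is hyperbolic, all three properties hold by Theorem~\ref{thm:main}. Suppose that $p^{-1}+q^{-1}+r^{-1}\ge1$. We show that $\Delta[p,q,r]$ has an abelian normal subgroup of finite index. Then, by Lemma~\ref{lem:va}, large alternating groups are not sections of $\Delta[p,q,r]$, nor of its subgroup $\Delta(p,q,r)$. They are finite, so the FARP, the CARP and the SARP all fail for both groups.

Permuting the $R_i$, we may assume $p\le q\le r$. Then $3/p\ge1$, so $p\le3$. If $p=3$, then $q=r=3$. If $p=2$, then $q^{-1}+r^{-1}\ge1/2$, so $q\le4$; here $q=2$ allows any $r$, $q=3$ allows $3\le r\le6$, and $q=4$ forces $r=4$. Put $Q=\langle R_0R_1\rangle$; it is normalized by $R_0$ and $R_1$, which invert $R_0R_1$, and has index at most $2$ in $\langle R_0,R_1\rangle$.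

\emph{Type $(1,q,r)$.} Here $R_2=R_1$, so the group is $\langle R_0,R_1\rangle$, and $Q$ is a cyclic normal subgroup of index at most $2$.

\emph{Type $(2,2,r)$.} Here $R_2$ commutes with $R_0$ and $R_1$, so it is central, and $Q$ is a cyclic normal subgroup of index at most $4$.

\emph{Types $(2,3,3)$, $(2,3,4)$, $(2,3,5)$.} The group is generated by the reflections in the sides of a spherical triangle and permutes the tiles of the resulting tiling of the sphere simply transitively. It is finite, and the trivial subgroup serves.

\emph{Types $(2,3,6)$, $(2,4,4)$, $(3,3,3)$.} The group is generated by the reflections in the sides of a Euclidean triangle whose angles are multiples of $\pi/12$. The linear parts of these reflections lie in a dihedral group of order $24$, so the translations form an abelian normal subgroup of index at most $24$.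
\end{proof}

\section{Acylindrically hyperbolic groups}\label{sec:ah}

A geodesic metric space is \emph{hyperbolic} if there is a constant $\kappa$ such that each side of any geodesic triangle lies in the $\kappa$-neighborhood of the union of the other two. An isometric action of $\Gamma$ on a metric space is \emph{acylindrical} if for every $\varepsilon>0$ there are $R,N>0$ such that, whenever $d(v,w)\ge R$, at most $N$ elements $g\in\Gamma$ satisfy both $d(v,gv)\le\varepsilon$ and $d(w,gw)\le\varepsilon$. A group is \emph{acylindrically hyperbolic} if it has a non-elementary acylindrical action on a hyperbolic space; for an acylindrical action, non-elementary means that the orbits are unbounded and the group is not virtually cyclic. A finitely generated group with a hyperbolic Cayley graph is \emph{word-hyperbolic}, and \emph{non-elementary} if it is not virtually cyclic. Such a group is acylindrically hyperbolic: it acts freely on the vertices of its Cayley graph, and balls of a given radius contain a bounded number of vertices.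

In this setting there is no region $D$. Condition \eqref{eq:confine} comes instead from a property that $F$ lacks (Remark~\ref{rem:notmalnormal}). A subgroup $H\le\Gamma$ is \emph{almost malnormal} if $H\cap gHg^{-1}$ is finite for all $g\in\Gamma\setminus H$. Suitable subgroups are supplied by the theory of \emph{hyperbolically embedded} subgroups. We do not need the definition, only the following published results.
\begin{itemize}
\item[(1)] A group $\Gamma$ is acylindrically hyperbolic if and only if it has a proper infinite hyperbolically embedded subgroup \cite[Thm~1.2]{Osin}.
\item[(2)] Such a group $\Gamma$ has a maximal finite normal subgroup $K(\Gamma)$, and for every $n$ it has a hyperbolically embedded subgroup isomorphic to $F_n\times K(\Gamma)$, where $F_n$ is free of rank $n$ \cite{DGO}.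
\item[(3)] Hyperbolically embedded subgroups are almost malnormal \cite{DGO}.
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:ah}]
By (1)--(3), $\Gamma$ has an almost malnormal subgroup $H\cong\Phi\times K(\Gamma)$. Let $\theta\colon H\to\Phi$ be the projection to the first factor. Let $1\ne L,L'\le\Phi$ and $g\in\Gamma$ with $g\,\theta^{-1}(L)\,g^{-1}=\theta^{-1}(L')$. Then $\theta^{-1}(L')\le H\cap gHg^{-1}$. A nontrivial subgroup of a free group is infinite, so $L'$ and $\theta^{-1}(L')$ are infinite, and $g\in H$. This is \eqref{eq:confine}, and Lemma~\ref{lem:transfer} applies.
\end{proof}

This proof is where the nontriviality of the subgroups in Lemma~\ref{lem:free} is needed. The triangle groups of Theorem~\ref{thm:main} act properly and cocompactly on $\mathbb H^2$, so they are word-hyperbolic by the \v{S}varc--Milnor lemma, and they contain the free group $F$; Theorem~\ref{thm:ah} thus gives their CARP a second time. The geometric construction does not rely on (1)--(3), and it yields in addition that $M$ is free and that $N_\Gamma(M)\le\Delta$.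

\begin{remark}\label{rem:noFARP}
The FARP cannot be added to Theorem~\ref{thm:ah}. Let $P$ be an infinite simple group and $\Gamma=P*P$. A homomorphism from $\Gamma$ to a finite group kills both factors, so $\Gamma$ has no proper normal subgroup of finite index, and hence no proper subgroup of finite index. The only group $N_\Gamma(M)/M$ with $|\Gamma:M|<\infty$ is trivial, and the FARP fails. On the other hand $\Gamma$ is acylindrically hyperbolic, and so has the CARP. It is not cyclic, hence not virtually cyclic. It acts on its Bass--Serre tree, a hyperbolic space, freely on edges and with unbounded orbits. The action is acylindrical. Let $d(v,w)\ge2\varepsilon+3$, and let $e$ be an edge of $[v,w]$, with midpoint $m$, at distance greater than $\varepsilon$ from $v$ and $w$. If $g$ moves $v$ and $w$ by at most $\varepsilon$, then $ge\subset[gv,gw]\subseteq[gv,v]\cup[v,w]\cup[w,gw]$, and $ge$ is too far from $gv$ and $gw$ to meet the first or last segment, so $ge\subset[v,w]$. Also $|d(v,gm)-d(v,m)|=|d(v,gm)-d(gv,gm)|\le\varepsilon$. This leaves at most $2\varepsilon+1$ choices for $ge$, and $ge$ determines $g$.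
\end{remark}

\begin{thebibliography}{9}

\bibitem{Beardon}
Beardon, \emph{The Geometry of Discrete Groups}.

\bibitem{DGO}
Dahmani, Guirardel and Osin, \emph{Hyperbolically embedded subgroups and rotating families in groups acting on hyperbolic spaces}, Mem. AMS 245 (2017).

\bibitem{FM}
Farb and Margalit, \emph{A Primer on Mapping Class Groups}.

\bibitem{Jones}
Gareth A. Jones, \emph{Realisation of groups as automorphism groups in categories}, arXiv:1807.00547 (2018).

\bibitem{Osin}
Osin, \emph{Acylindrically hyperbolic groups}, Trans. AMS 368 (2016).

\end{thebibliography}
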